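\title{Unit boxes that see colorful sets of points}

\begin{abstract}
We study a colorful and quantitative visibility question for compact simply connected sets $K\subset\mathbb{R}^d$: if every colorful choice of points from $2d$ finite classes is seen from an axis-parallel box of volume one, is one whole class seen from such a box? The answer is yes only for $d=1$. For $d\ge2$ and any number of classes, the set of points that see a whole class can have arbitrarily small volume, even when $K$ is star-shaped; for $d\ge3$ it can be empty. In the plane it cannot be empty for all classes once there are at least three of them, and three is optimal.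
\end{abstract}

\section{The question and the answers}\label{sec:intro}

Let $K\subset\mathbb{R}^d$. Two points $x,y\in K$ \emph{see} each other if the segment $[x,y]$ is contained in $K$. For $p\in K$ and for a non-empty set $P\subset K$ put
\[
V_K(p)=\{x\in K:[p,x]\subset K\},\qquad V_K(P)=\bigcap_{p\in P}V_K(p).
\]
Thus $V_K(P)$ is the set of points that see all of $P$. The set $V_K(p)$ is star-shaped about $p$, since $x\in V_K(p)$ implies $[p,x]\subset V_K(p)$, and $K$ is convex exactly when $V_K(p)=K$ for all $p\in K$. A \emph{box} is a set $[a_1,b_1]\times\dots\times[a_d,b_d]$, so boxes are always axis-parallel, and a \emph{unit box} is a box of volume one. \emph{Simply connected} means path connected with trivial fundamental group, and $[n]=\{1,\dots,n\}$.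

Let $P_1,\dots,P_m\subset K$ be finite and non-empty; we think of them as color classes. Consider the hypothesis
\begin{equation}\tag{H}\label{eq:H}
\begin{gathered}
\text{for every choice } p_1\in P_1,\dots,p_m\in P_m\\
\text{the set } V_K(\{p_1,\dots,p_m\}) \text{ contains a unit box.}
\end{gathered}
\end{equation}
The following question comes from \cite{DPS}.

\begin{quote}
Let $K\subset\mathbb{R}^d$ be compact and simply connected, and let $P_1,\dots,P_{2d}\subset K$ be finite non-empty sets that satisfy \eqref{eq:H} with $m=2d$. Is there an index $i\in[2d]$ such that $V_K(P_i)$ contains a unit box?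
\end{quote}

The number $2d$ is the number of facets of a box, and it is the right number of classes when the sets $V_K(p)$ are replaced by boxes.

\begin{proposition}\label{prop:boxes}
Let $\mathcal F_1,\dots,\mathcal F_{2d}$ be finite non-empty families of boxes in $\mathbb{R}^d$. If $B_1\cap\dots\cap B_{2d}$ contains a unit box whenever $B_i\in\mathcal F_i$ for all $i$, then for some $i$ the intersection of all members of $\mathcal F_i$ contains a unit box. With $2d-1$ families this fails.
\end{proposition}

\begin{proof}
Let $\ell_1,\dots,\ell_{2d}$ be the functions $\pm x_1,\dots,\pm x_d$. A box $B$ is given by $2d$ inequalities $\ell_k\le c_k(B)$. For $k=1,\dots,2d$ in turn, pick a box $B_k$ with smallest $c_k$ among the members of the families not yet used, and mark its family as used. The family $\mathcal F$ used last was available at every step, so $c_k(B_k)\le c_k(B)$ for all $k$ and all $B\in\mathcal F$. Hence every $B\in\mathcal F$ contains $B_1\cap\dots\cap B_{2d}$, and with it a unit box.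

Now let $2d-1$ families all consist of the $2d$ boxes $\{x\in[-2^d,2^d]^d:\ell_k(x)\le\frac14\}$. These boxes intersect in a cube of volume $2^{-d}$, while a choice of $2d-1$ of them omits one, and then the intersection is a box of volume at least $2^{-(d-1)}\cdot2^d>1$.
\end{proof}

The sets $V_K(p)$ are in general not convex, so some assumption on $K$ has to make them behave. Without simple connectivity a thickened graph is a counterexample (Remark~\ref{rem:sc}). With it, in the plane, the sets $V_K(p)$ share a basic property of convex sets: every non-empty intersection of them is connected and has connected complement (Section~\ref{sec:plane}). One would therefore guess that the answer is yes. It is yes if and only if $d=1$.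

\begin{theorem}\label{thm:line}
For $d=1$ the answer to the question is yes.
\end{theorem}

\begin{proof}
A compact path connected set $K\subset\mathbb{R}$ is an interval, so $V_K(P_1)=K$. By \eqref{eq:H}, $K$ contains an interval of length one.
\end{proof}

\begin{theorem}\label{thm:small}
For all $d\ge2$, $m\ge1$ and $\delta>0$ there are a compact star-shaped (hence contractible) set $K\subset\mathbb{R}^d$ and pairwise disjoint finite non-empty sets $P_1,\dots,P_m\subset K$ that satisfy \eqref{eq:H}, such that $V_K(P_i)$ has volume less than $\delta$ for every $i$.
\end{theorem}

With $m=2d$ and $\delta=1$ this answers the question negatively for every $d\ge2$. In a star-shaped set some point sees everything, so the sets $V_K(P_i)$ in Theorem~\ref{thm:small} are small but not empty. Whether they can be empty depends on the dimension.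

\begin{theorem}\label{thm:empty}
For all $d\ge3$ and $m\ge1$ there are a compact simply connected set $K\subset\mathbb{R}^d$ and finite non-empty sets $P_1,\dots,P_m\subset K$ that satisfy \eqref{eq:H}, such that $V_K(P_i)=\emptyset$ for every $i$.
\end{theorem}

\begin{theorem}\label{thm:plane}
Let $K\subset\mathbb{R}^2$ be compact and simply connected, let $m\ge3$, and let $P_1,\dots,P_m\subset K$ be finite and non-empty. If $V_K(\{p_1,\dots,p_m\})\ne\emptyset$ for every choice $p_1\in P_1,\dots,p_m\in P_m$, then $V_K(P_i)\ne\emptyset$ for some $i$. The number $3$ is optimal: for $m=2$ this fails, even under hypothesis \eqref{eq:H}.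
\end{theorem}

All counterexamples use the device from the second half of Proposition~\ref{prop:boxes}: take $N>m$ points and $N$ boxes, the $j$th box seeing every point except the $j$th, and let every class consist of (copies of) the $N$ points. The work lies in building $K$ so that few points see all $N$. Section~\ref{sec:pinwheel} does this with a planar pinwheel (Theorem~\ref{thm:small}), and Section~\ref{sec:empty} with a triangle with three spikes (the case $m=2$ of Theorem~\ref{thm:plane}) and with the $2$-skeleton of a generic triangulation of a ball (Theorem~\ref{thm:empty}). Section~\ref{sec:plane} proves the positive part of Theorem~\ref{thm:plane}.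

\section{Scaling, products and limits}\label{sec:tools}

A homothety of ratio $c>0$ preserves visibility, maps boxes to boxes and multiplies volumes by $c^d$. So in a construction only the ratio of volumes matters. The \emph{$r$-neighborhood} of a set $A$ is the set of points at distance at most $r$ from $A$; it is convex if $A$ is.

\begin{lemma}\label{lem:omit}
Let $N>m$, let $p_1,\dots,p_N\in K$, and let $B_1,\dots,B_N$ be boxes of the same volume $v>0$ with $B_j\subset V_K(p_i)$ whenever $i\ne j$. Then, after scaling by $v^{-1/d}$, the classes $P_1=\dots=P_m=\{p_1,\dots,p_N\}$ satisfy \eqref{eq:H}. Such boxes exist if there are points $x_1,\dots,x_N$ and $r>0$ such that $K$ contains the $r$-neighborhood of $[p_i,x_j]$ whenever $i\ne j$.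
\end{lemma}

\begin{proof}
A choice of $m<N$ points omits some $p_j$, and $B_j$ sees all chosen points. For the second statement let $B_j$ be the axis-parallel cube with center $x_j$ and circumradius $r$. For $i\neq j$ the $r$-neighborhood of $[p_i,x_j]$ is a convex subset of $K$ that contains $p_i$ and $B_j$, so $B_j\subset V_K(p_i)$.
\end{proof}

\begin{lemma}\label{lem:product}
Let $K\subset\mathbb{R}^d$, $I=[0,1]^k$ and $P\subset K$ non-empty. Then $V_{K\times I}(P\times\{0\})=V_K(P)\times I$. Consequently Theorem~\ref{thm:small} follows from its case $d=2$, and Theorem~\ref{thm:empty} from its case $d=3$.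
\end{lemma}

\begin{proof}
The segment from $(p,0)$ to $(x,t)\in K\times I$ projects onto $[p,x]$ and onto $[0,t]\subset I$, so it lies in $K\times I$ if and only if $[p,x]\subset K$. Multiplying by $I$ maps unit boxes to unit boxes and preserves volume, emptiness and compactness. If $K$ is star-shaped about $c$, then $K\times I$ is star-shaped about $(c,0)$, and $K\times I$ deformation retracts onto $K\times\{0\}$, so simple connectivity is preserved.
\end{proof}

The third lemma lets us analyze visibility in a thin set, where it is rigid, and then thicken the set to make room for boxes.

\begin{lemma}\label{lem:limit}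
Let $K_t\subset\mathbb{R}^d$, $0<t<t_0$, be compact sets with $K_s\subset K_t$ for $s<t$. Let $K_0=\bigcap_tK_t$ and let $P\subset K_0$ be non-empty. If $V_{K_0}(P)=\emptyset$, then $V_{K_t}(P)=\emptyset$ for all sufficiently small $t$. Moreover, if $K$ is compact and $p\in K$, then $V_K(p)$ is compact.
\end{lemma}

\begin{proof}
Suppose that $t_n\downarrow0$ and $z_n\in V_{K_{t_n}}(P)$. All $z_n$ lie in the compact set $K_{t_1}$, so we may assume that $z_n\to z$. Let $p\in P$ and $\lambda\in[0,1]$. For $n\ge k$ the point $(1-\lambda)p+\lambda z_n$ lies in the closed set $K_{t_k}$, so $(1-\lambda)p+\lambda z\in K_{t_k}$ for every $k$. Thus $[p,z]\subset K_0$ for all $p\in P$, that is, $z\in V_{K_0}(P)$. The same argument with $K_t=K$ shows that $V_K(p)$ is closed.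
\end{proof}

\section{Pinwheels: the proof of Theorem~\ref{thm:small}}\label{sec:pinwheel}

\subsection{The pinwheel with four arms}

For $m\le3$ the idea can be carried out by hand. Let $u_1=(0,1)$, $u_2=(-1,0)$, $u_3=(0,-1)$, $u_4=(1,0)$, let $L>2$, and let $K=B_1\cup\dots\cup B_4$, where $B_4=[-1,0]\times[0,L]$ and $B_j$ is obtained from $B_4$ by the rotation through the angle $j\pi/2$ about the origin (Figure~\ref{fig:pinwheel}). Each $B_j$ is convex and contains $0$, so $K$ is star-shaped.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.7]
\fill[gray!15] (-3.5,-1) rectangle (0,0);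
\fill[gray!15] (0,-3.5) rectangle (1,0);
\fill[gray!15] (0,0) rectangle (3.5,1);
\fill[gray!45] (-1,0) rectangle (0,3.5);
\draw (-1,0)--(-1,3.5)--(0,3.5)--(0,1)--(3.5,1)--(3.5,0)--(1,0)--(1,-3.5)--(0,-3.5)--(0,-1)--(-3.5,-1)--(-3.5,0)--cycle;
\draw[dashed] (-2,-2) rectangle (2,2);
\draw[very thick] (1,0)--(-1,2);
\fill (0,1) circle (2.5pt) node[above right] {$u_1$};
\fill (-1,0) circle (2.5pt) node[above left] {$u_2$};
\fill (0,-1) circle (2.5pt) node[below left] {$u_3$};
\fill (1,0) circle (2.5pt) node[below right] {$u_4$};
\node at (-0.5,2.8) {$B_4$};
\end{tikzpicture}
\caption{The pinwheel with four arms of width $1$. The dark arm $B_4$ is seen entirely from $u_1,u_2,u_3$, but from $u_4$ only up to height $2$, the end of the thick segment. The points that see all of $u_1,\dots,u_4$ lie in the dashed square $[-2,2]^2$, however long the arms are.}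
\label{fig:pinwheel}
\end{figure}

The convex set $\{(x,y):-1\le x\le0,\ -1-x\le y\le L\}$ lies in $B_4\cup B_1$ and contains $B_4$, $u_1$, $u_2$, $u_3$. So the box $B_4$, of area $L$, sees $u_1,u_2,u_3$. On the other hand, let $u_4$ see a point $(x,y)$ with $y>1$. The points of $K$ above height $1$ lie in $B_4$, so the segment from $u_4=(1,0)$ to $(x,y)$ has abscissa at most $0$ at height $1$. Its abscissa therefore drops by at least $1$ per unit of height, and $-1\le x\le 1-y$ gives $y\le2$. By symmetry, $B_j\subset V_K(u_i)$ for $i\ne j$, and $V_K(\{u_1,\dots,u_4\})\subset[-2,2]^2$ has area at most $16$. For $L>16/\delta$, Lemma~\ref{lem:omit} gives Theorem~\ref{thm:small} for $m\le3$, except that the classes coincide.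

The mechanism is this: the $j$th arm lies in a strip, $u_j$ lies at a definite distance outside this strip, and a line of sight from $u_j$ has to enter the strip near the origin. It therefore crosses the strip at a definite angle and leaves it after a bounded distance.

The question needs $m=2d\ge4$, hence at least five arms, and these cannot all be axis-parallel. A strip of width $w$ with unit normal $(n_1,n_2)$, $n_1n_2\ne0$, contains a box with sides $a,b$ only if $a|n_1|+b|n_2|\le w$, so lengthening a slanted arm does not produce large boxes. Instead we let each arm widen, with a small opening rate $\varepsilon$, until it contains a large square. Near the origin, where the mechanism operates, such a wing is almost a strip.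

\subsection{The construction}

By Lemma~\ref{lem:product} let $d=2$. Put
\[
N=\max(m+1,4),\qquad \alpha=\frac{2\pi}{N}\le\frac\pi2,\qquad \kappa=\cos\alpha\in[0,1),\qquad \tau=\frac{1-\kappa}{4},
\]
\[
\rho=2+\frac{8}{\sin\alpha},\qquad M=2+\frac{2(\rho+1)}{\tau},\qquad \varepsilon=\frac{1}{2(M+1)} .
\]
The wings will be disjoint outside the disc of radius $\rho$, and the points that see a whole class will lie in the disc of radius $M$. These constants depend only on $N$; the size of the squares is chosen afterwards, and this order of choices is what makes the ratio of areas small. From $M+1>2(\rho+1)/\tau$ and $M>\rho>8/\sin\alpha$ we get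
\begin{equation}\label{eq:eps}
2\varepsilon(M+1)=1,\qquad 2\varepsilon(\rho+1)\le\tau,\qquad \varepsilon\le\tfrac14\sin\alpha\le\tfrac14 .
\end{equation}
Choose $s>0$ with $4s^2\delta>\pi M^2$ and put $L=\sqrt2\,s/\varepsilon$. For $j\in[N]$, with indices modulo $N$, let $u_j=(\cos j\alpha,\sin j\alpha)$ and $t_j=(-\sin j\alpha,\cos j\alpha)$, and define
\[
Q_j=\operatorname{conv}\{u_i:i\ne j\},\quad R_j=Lt_j+[-s,s]^2,\quad W_j=\operatorname{conv}(Q_j\cup R_j),\quad K=\bigcup_{j=1}^NW_j .
\]
We call $W_j$ the $j$th \emph{wing}; it is compact and convex. To make the classes disjoint, choose distinct $r_1,\dots,r_m\in[1-\tau,1]$ and put $P_i=\{r_iu_1,\dots,r_iu_N\}$. The points of $P_i$ have norm $r_i$, so these sets are pairwise disjoint.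

\begin{lemma}\label{lem:star}
We have $0\in Q_j$ for all $j$. Consequently $K$ is star-shaped about $0$, $P_i\subset K$, and for every choice of one point from each class some square $R_j$ sees all chosen points.
\end{lemma}

\begin{proof}
If $0\notin Q_j$, a separating line gives a vector $v$ with $\langle u_i,v\rangle>0$ for all $i\ne j$. Since $\sum_iu_i=0$, this forces $\langle u_j,v\rangle<0$. But $u_{j-1}+u_{j+1}=2\kappa u_j$ gives $2\kappa\langle u_j,v\rangle>0$, which is impossible because $\kappa\ge0$. (This is where $N\ge4$ is needed; for $N=3$ the set $Q_j$ is a segment that misses $0$.) So $K$ is a union of convex sets containing $0$, and $r_iu_k\in[0,u_k]\subset Q_j$ whenever $k\ne j$. Given $r_1u_{k_1},\dots,r_mu_{k_m}$, pick $j\notin\{k_1,\dots,k_m\}$, which is possible as $N>m$. The chosen points and $R_j$ lie in the convex set $W_j\subset K$.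
\end{proof}

\subsection{The shape of a wing}

The next lemma says that $W_j$ stays close to the ray spanned by $t_j$ and almost lies in the strip $-1\le\langle\cdot,u_j\rangle\le\kappa$. The points $r_iu_j$ have $\langle r_iu_j,u_j\rangle\ge1-\tau=\kappa+3\tau$, so they lie outside this strip.

\begin{lemma}\label{lem:shape}
For every $x\in W_j$ there is $a\ge0$ such that
\begin{equation}\label{eq:near}
|x-at_j|\le1+\varepsilon a,
\end{equation}
and every $x\in W_j$ satisfies
\begin{equation}\label{eq:strip}
-1-2\varepsilon(|x|+1)\le\langle x,u_j\rangle\le\kappa+2\varepsilon(|x|+1).
\end{equation}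
\end{lemma}

\begin{proof}
As $Q_j$ and $R_j$ are convex, $x=(1-\lambda)q+\lambda(Lt_j+e)$ with $q\in Q_j$, $|e|\le\sqrt2\,s=\varepsilon L$ and $0\le\lambda\le1$. Put $a=\lambda L$, so that $|\lambda e|\le\varepsilon a$. Then $x-at_j=(1-\lambda)q+\lambda e$ and $|q|\le1$ give \eqref{eq:near}. It follows that $|x|\ge a-1-\varepsilon a\ge a/2-1$, that is, $a\le2(|x|+1)$. For $i\ne j$ we have $-1\le\langle u_i,u_j\rangle=\cos((i-j)\alpha)\le\kappa$, so $-1\le\langle q,u_j\rangle\le\kappa$, and $-1\le(1-\lambda)\langle q,u_j\rangle\le\kappa$ because $\kappa\ge0$. Since $t_j\perp u_j$, we have $\langle x,u_j\rangle=(1-\lambda)\langle q,u_j\rangle+\langle\lambda e,u_j\rangle\in[-1-\varepsilon a,\kappa+\varepsilon a]$, and \eqref{eq:strip} follows.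
\end{proof}

\begin{lemma}\label{lem:disjoint}
If $j\ne k$ and $x\in W_j\cap W_k$, then $|x|<\rho$.
\end{lemma}

\begin{proof}
Let $a,b$ be the parameters of $x$ in \eqref{eq:near} for $W_j$ and $W_k$; by symmetry let $a\ge b$. The angle $\theta$ between $t_j$ and $t_k$ lies in $[\alpha,\pi]$. The distance from $at_j$ to the ray $\mathbb{R}_{\ge0}t_k$ is $a\sin\theta$ if $\theta\le\pi/2$ and $a$ otherwise, so it is at least $a\sin\alpha$. By \eqref{eq:near} and \eqref{eq:eps},
\[
a\sin\alpha\le|at_j-bt_k|\le2+\varepsilon(a+b)\le2+2\varepsilon a\le2+\tfrac12a\sin\alpha .
\]
Hence $a\le4/\sin\alpha$ and $|x|\le a+1+\varepsilon a\le1+2a\le1+8/\sin\alpha<\rho$.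
\end{proof}

\begin{lemma}\label{lem:blind}
If $x\in W_k$ and $|x|\ge M$, then $x$ does not see $r_iu_k$ in $K$, for any $i\in[m]$.
\end{lemma}

\begin{proof}
Let $p=r_iu_k$, let $h=\langle\cdot,u_k\rangle$, and suppose that $[p,x]\subset K$. The part of $[p,x]$ in the open disc of radius $\rho$ is convex, contains $p$ and does not contain $x$, since $|p|\le1<\rho<M\le|x|$. So the rest of $[p,x]$ is a segment $[y,x]$ with $|y|=\rho$. This connected set is covered by the finitely many closed sets $W_l\cap\{|\cdot|\ge\rho\}$, which are pairwise disjoint by Lemma~\ref{lem:disjoint}; it therefore lies in one of them, and as $x\in W_k$ we get $[y,x]\subset W_k$.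

By \eqref{eq:strip} and \eqref{eq:eps}, $h(y)\le\kappa+2\varepsilon(\rho+1)\le\kappa+\tau=1-3\tau$, while $h(p)=r_i\ge1-\tau$ and $|y-p|\le\rho+1$. So along $[p,x]$ the affine function $h$ decreases by at least $2\tau/(\rho+1)$ per unit of length. Let $y'\in[y,x]$ have $|y'|=M$. Then $|y'-p|\ge M-1>2(\rho+1)/\tau$, so
\[
h(y')\le1-\frac{2\tau}{\rho+1}(M-1)<1-4=-3 .
\]
But $y'\in W_k$, so \eqref{eq:strip} and \eqref{eq:eps} give $h(y')\ge-1-2\varepsilon(M+1)=-2$, a contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:small}]
Every point of $K$ lies in some wing, so by Lemma~\ref{lem:blind} the set $V_K(P_i)$ lies in the disc of radius $M$ and has area at most $\pi M^2<4s^2\delta$. By Lemma~\ref{lem:star} every colorful choice is seen from a square of area $4s^2$. Scaling by $1/(2s)$ turns these squares into unit boxes and makes the area of each $V_K(P_i)$ less than $\delta$.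
\end{proof}

\section{No common point of view}\label{sec:empty}

\subsection{A triangle with three spikes}

The smallest example with $V_K(P_i)=\emptyset$ lives in the plane and has two classes. It proves the last sentence of Theorem~\ref{thm:plane} and shows the pattern of the proof of Theorem~\ref{thm:empty}: a thin simply connected set, a direct computation of visibility, and a thickening.

\begin{proposition}\label{prop:spikes}
There are a compact contractible set $K\subset\mathbb{R}^2$ and a three-point set $P\subset K$ with $V_K(P)=\emptyset$ such that $P_1=P_2=P$ satisfy \eqref{eq:H}.
\end{proposition}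

\begin{proof}
Let $T$ be a triangle with vertices $v_1,v_2,v_3$, indices modulo $3$, and let $\ell_i$ be the line $v_iv_{i+1}$. Extend the side $[v_{i+1},v_i]$ beyond $v_i$ to a point $p_i\in\ell_i$, and put $S_i=[p_i,v_i]$, $K_0=T\cup S_1\cup S_2\cup S_3$ and $P=\{p_1,p_2,p_3\}$. The lines $\ell_i$ and $\ell_{i+1}$ meet only in $v_{i+1}\notin S_i$, so the spikes $S_i$ are pairwise disjoint. Near $p_i$ the set $K_0$ coincides with $S_i$, so $V_{K_0}(p_i)\subset\ell_i$. The line $\ell_i$ meets $T$ in $[v_i,v_{i+1}]$ and meets the other two spikes at most in vertices of $T$, so $\ell_i\cap K_0=[p_i,v_{i+1}]=V_{K_0}(p_i)$. The three lines have no common point, so $V_{K_0}(P)=\emptyset$, while $v_{i+1}$ sees $p_i$ and $p_{i+1}$.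

Let $K_t$, $T^t$, $S_i^t$ be the $t$-neighborhoods of $K_0$, $T$, $S_i$, so that $K_t=T^t\cup S_1^t\cup S_2^t\cup S_3^t$. Fix $t$ so small that the $S_i^t$ are pairwise disjoint and, by Lemma~\ref{lem:limit}, $V_{K_t}(P)=\emptyset$. The nearest-point map onto the non-empty compact convex set $S_i^t\cap T^t$ is continuous, and the straight-line homotopy to it deformation retracts the convex set $S_i^t$ onto $S_i^t\cap T^t$. The three homotopies have disjoint domains and fix $T^t$, so together they deformation retract $K_t$ onto the convex set $T^t$. Thus $K_t$ is contractible. Finally put $x_j=v_{j+2}$. Then $[p_i,x_j]\subset K_0$ for $i\in\{j+1,j+2\}$, so Lemma~\ref{lem:omit} applies with $N=3$, $m=2$, $r=t$.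
\end{proof}

\subsection{A graph that has every property but one}

We turn to Theorem~\ref{thm:empty}. By Lemma~\ref{lem:product} let $d=3$, and put $N=m+1\ge2$. Lemma~\ref{lem:omit} asks for the segments $[p_i,x_j]$, $i\ne j$, so we start from their union. Choose $p_1,\dots,p_N,x_1,\dots,x_N\in\mathbb{R}^3$ with no four coplanar; since $2N\ge4$, no three are collinear. Put
\[
A_i=\bigcup_{j\ne i}[p_i,x_j],\qquad G=\bigcup_{i=1}^NA_i,\qquad P=\{p_1,\dots,p_N\}.
\]
Two distinct segments $[p_i,x_j]$ and $[p_k,x_l]$ meet at most in a common endpoint: if their four endpoints are distinct, a common point would make them coplanar, and if they share an endpoint, a second common point would make three of the points collinear. Hence $A_i\cap A_k\subset\{x_j:j\ne i,k\}$ for $i\ne k$. A point of $\bigcap_iA_i$ would thus be some $x_j$, and applying the inclusion to $A_j\cap A_k$ with $k\neq j$ excludes $x_j$. So $\bigcap_iA_i=\emptyset$. The function $z\mapsto\max_i\operatorname{dist}(z,A_i)$ is continuous, positive and tends to infinity, so it has a positive minimum. Fix $\eta>0$ below this minimum; then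
\begin{equation}\label{eq:eta}
\text{the $\eta$-neighborhoods of $A_1,\dots,A_N$ have no common point.}
\end{equation}

In $G$ itself, $p_i$ sees exactly $A_i$: if $[p_i,x]\subset G$ and $x\ne p_i$, a final piece of this segment lies in some $[p_k,x_l]$, the line $p_kx_l$ contains $p_i$, and so $k=i$. Thus $V_G(P)=\emptyset$. But $G$ is not simply connected; for $N=3$ it is a hexagon. We have to fill its loops without letting $p_i$ see much more than $A_i$. In three dimensions there is room for this. The $2$-skeleton of a triangulated ball is simply connected and consists of small flat triangles. A line of sight from $p_i$ can run inside a triangle only if $p_i$ lies in the plane of the triangle, and this can be forbidden by moving vertices into general position. Only the vertices on $G$ cannot be moved, and the exceptions that they cause occur next to $A_i$. General position is essential: if the $2$-skeleton contained a whole planar section of the ball through $p_i$, then $p_i$ could see far away from $A_i$.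

\subsection{A generic triangulation containing the graph}

A \emph{simplicial complex} $\mathcal T$ in $\mathbb{R}^3$ is a finite set of simplices, closed under taking faces, any two of which are disjoint or meet in a common face. Its underlying set $|\mathcal T|$ is the disjoint union of the relative interiors of its simplices. A subcomplex $\mathcal G$ is \emph{full} if every simplex of $\mathcal T$ with all vertices in $\mathcal G$ belongs to $\mathcal G$.

\begin{lemma}\label{lem:triang}
There are a simplicial complex $\mathcal T$ in $\mathbb{R}^3$ and a full subcomplex $\mathcal G$ such that $|\mathcal T|$ is homeomorphic to a closed $3$-ball, $|\mathcal G|=G\subset\operatorname{int}|\mathcal T|$, all $p_i$ are vertices of $\mathcal G$, all simplices have diameter less than $\eta$, and, calling the vertices not in $\mathcal G$ \emph{free}: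
\begin{enumerate}
\item[(i)] three distinct collinear vertices are all in $\mathcal G$;
\item[(ii)] if four distinct vertices are coplanar and not all in $\mathcal G$, then exactly one of them is free and the other three are collinear;
\item[(iii)] if $[u,w]$ is an edge with $u,w\in\mathcal G$ and the line $uw$ contains $p_i$, then $[u,w]\subset A_i$.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $Q$ be a cube with $G\subset\operatorname{int}Q$. We use the following fact \cite[Theorem~2.11 and Addendum~2.12]{RS}: if $X_1,\dots,X_r\subset X$ are finite unions of simplices, there is a simplicial complex with underlying set $X$ in which each $X_i$ is the underlying set of a subcomplex. Apply it to $X=Q$, the segments $[p_i,x_j]$ with $i\neq j$, and the points $p_i,x_j$. Barycentric subdivision preserves these properties and multiplies the largest diameter of a simplex by at most $3/4$. It also makes every subcomplex full: the vertices of a new simplex are the barycenters of a chain $\sigma_0\subset\dots\subset\sigma_k$ of old simplices, and if the barycenter of $\sigma_k$ lies in the subcomplex, then so does $\sigma_k$, because the barycenter is in its relative interior. After enough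 subdivisions we have a complex $\mathcal T_0$ with $|\mathcal T_0|=Q$ and all diameters less than $\eta$, in which the union $\mathcal G$ of the subcomplexes that triangulate the segments is full.

Move each free vertex by less than $\theta$, keep the vertices of $\mathcal G$ fixed, and let $f:Q\to\mathbb{R}^3$ be the extension that is affine on each simplex. On each of the finitely many simplices the linear part of $f-\mathrm{id}$ depends linearly on the displacements, so for small $\theta$ all these linear parts have norm less than $\frac12$ and all image simplices have diameter less than $\eta$. A segment in the convex set $Q$ splits into finitely many pieces, each in one simplex, so $f-\mathrm{id}$ is $\frac12$-Lipschitz and $|f(y)-f(z)|\ge\frac12|y-z|$. Thus $f$ is injective. It maps simplices to simplices, and $f(\sigma)\cap f(\sigma')=f(\sigma\cap\sigma')$, so $\mathcal T=f(\mathcal T_0)$ is a simplicial complex with $|\mathcal T|=f(Q)$ homeomorphic to $Q$. The map $f$ fixes $G$ pointwise, and fullness is a combinatorial property, so $\mathcal G$ is a full subcomplex of $\mathcal T$. By invariance of domain (an injective continuous map from an open subset of $\mathbb{R}^3$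 to $\mathbb{R}^3$ has open image), $G\subset f(\operatorname{int}Q)\subset\operatorname{int}|\mathcal T|$.

Regard the vertices of $\mathcal G$ as placed first, and choose the new positions of the free vertices one after another, each within $\theta$ of the old position and off all lines and planes spanned by vertices already placed. Finitely many lines and planes do not cover a ball, so this is possible. In any set of vertices not contained in $\mathcal G$, the vertex placed last is free. For (i), that vertex would lie on the line through the other two. For (ii), if the other three vertices were not collinear, it would lie on the plane that they span; so they are collinear, and in $\mathcal G$ by (i). For (iii), fullness gives $[u,w]\in\mathcal G$, so $[u,w]\subset[p_k,x_l]$ for some $k\ne l$. The line $p_kx_l$ contains $p_i$, so $k=i$.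
\end{proof}

\subsection{Visibility in the $2$-skeleton, and thickening}

Let $K_0$ be the union of the simplices of $\mathcal T$ of dimension at most $2$. Then $G\subset K_0$. The ball $|\mathcal T|$ arises from $K_0$ by attaching $3$-cells, which changes neither the path components nor the fundamental group, so $K_0$ is simply connected.

\begin{lemma}\label{lem:skeleton}
The set $V_{K_0}(p_i)$ lies in the $\eta$-neighborhood of $A_i$. Hence $V_{K_0}(P)=\emptyset$.
\end{lemma}

\begin{proof}
Let $p=p_i\in A_i$, let $x\ne p$ and $[p,x]\subset K_0$. The relative interiors of the vertices, edges and triangles partition $K_0$, and each meets $[p,x]$ in a convex set. There are finitely many, so some non-degenerate final piece $(x',x)$ of the segment lies in the relative interior of one edge or triangle $\sigma$, and $x\in\sigma$. As $\sigma$ has diameter less than $\eta$, it suffices to show that $\sigma$ meets $A_i$. This holds if $p$ is a vertex of $\sigma$, so assume that it is not.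

If $\sigma=[u,w]$ is an edge, the line $px$ is the line $uw$. So $p,u,w$ are distinct collinear vertices, $u,w\in\mathcal G$ by (i), and $\sigma\subset A_i$ by (iii).

If $\sigma$ is a triangle with vertices $u,v,w$, the line $px$ lies in the plane of $\sigma$, so $p,u,v,w$ are distinct coplanar vertices. Since $\mathcal G$ is full and contains no triangle, $u,v,w$ are not all in $\mathcal G$. By (ii) exactly one of them is free, say $v$, and $p,u,w$ are collinear. By (iii) the edge $[u,w]$ of $\sigma$ lies in $A_i$.

The last statement follows from \eqref{eq:eta}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:empty}]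
We thicken $K_0$ inside the ball, leaving a hole in each tetrahedron. For $0<t<1$ and a tetrahedron $T\in\mathcal T$ with barycenter $b_T$ let $T_t=b_T+(1-t)(\operatorname{int}T-b_T)$, and put $K_t=|\mathcal T|\setminus\bigcup_TT_t$. The sets $T_t$ are open, so $K_t$ is compact. As $t\downarrow0$ the sets $T_t$ increase to $\operatorname{int}T$, so the $K_t$ decrease and $\bigcap_tK_t=K_0$. In $T\setminus T_t$, move each point along the ray from $b_T$ outward to $\partial T$; it stays outside $T_t$, because $T_t$ is convex and contains $b_T$. These homotopies fix $\partial T$, so they combine to a deformation retraction of $K_t$ onto $K_0$, and $K_t$ is simply connected.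

By Lemmas~\ref{lem:limit} and~\ref{lem:skeleton}, fix $t$ with $V_{K_t}(P)=\emptyset$. The closure of $T_t$ lies in $\operatorname{int}T$ and so misses $K_0\supset G$. Thus the compact set $G$ lies in the open set $\operatorname{int}|\mathcal T|\setminus\bigcup_T\overline{T_t}\subset K_t$, and for some $r>0$ the $r$-neighborhood of $G$ lies in $K_t$. By Lemma~\ref{lem:omit}, after scaling, $K=K_t$ and $P_1=\dots=P_m=P$ satisfy \eqref{eq:H}.
\end{proof}

\section{The plane: three classes force a common point}\label{sec:plane}

Throughout this section $K\subset\mathbb{R}^2$ is compact and simply connected, and $V=V_K$. In the plane there is only one way to fill a loop, and filling it creates visibility. We show that all non-empty intersections of sets $V(p)$ are topologically trivial, deduce that their intersection pattern has no homology in degrees $\ge2$, and apply a colorful theorem for such patterns.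

\subsection{Intersections of the sets $V(p)$}

Recall that a closed curve $\gamma$ in the plane has an integer winding number about each point $z\notin\gamma$, which is zero if $\gamma$ is null-homotopic in $\mathbb{R}^2\setminus\{z\}$. The boundary of a non-degenerate triangle has winding number $\pm1$ about interior points and $0$ about points outside the triangle. Simple connectivity enters only through the following fact.
\begin{enumerate}
\item[(W)] \emph{If a closed polygonal curve $\gamma\subset K$ has non-zero winding number about $z\notin\gamma$, then $z\in K$.}
\end{enumerate}
Indeed, otherwise $\gamma$ would be null-homotopic in $K\subset\mathbb{R}^2\setminus\{z\}$.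

\begin{lemma}\label{lem:compl}
If $F\subset K$ is non-empty, then $\mathbb{R}^2\setminus V(F)$ is path connected.
\end{lemma}

\begin{proof}
Let $z\notin V(F)$, say $z\notin V(p)$ with $p\in F$; then $z\ne p$. If a point $w$ of the ray $\{z+s(z-p):s\ge0\}$ were in $V(p)$, then $[p,z]\subset[p,w]\subset K$. So the ray misses $V(p)\supset V(F)$, and it joins $z$ to the exterior of a disc containing $K$, which is path connected.
\end{proof}

Connectedness of $V(F)$ is the main point. Given $x,y\in V(F)$, the segment $[x,y]$ may leave $K$, and a detour has to be visible from all $p\in F$ at once. We show that the obstacle between $x$ and $y$ is the same for all $p\in F$, and go around its convex hull (Figure~\ref{fig:arc}).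

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.2]
\fill[gray!15] (0,0)--(1,3)--(4,0)--cycle;
\fill[gray!15] (0,0)--(3.5,2.5)--(4,0)--cycle;
\filldraw[fill=white] (1.2,0)--(1.5,0.9)--(2,0.5)--(2.6,1.1)--(2.9,0);
\draw (0,0)--(1,3)--(4,0)--(3.5,2.5)--cycle;
\draw[dashed] (0,0)--(4,0);
\draw[very thick] (0,0)--(1.5,0.9)--(2.6,1.1)--(4,0);
\fill (0,0) circle (1.5pt) node[left] {$x$};
\fill (4,0) circle (1.5pt) node[right] {$y$};
\fill (1,3) circle (1.5pt) node[above] {$p$};
\fill (3.5,2.5) circle (1.5pt) node[above] {$q$};
\node at (2.1,0.22) {$O$};
\node at (2.2,1.25) {$\Gamma$};
\end{tikzpicture}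
\caption{Points $x,y$ both see $p$ and $q$ in a simply connected set $K$, but $[x,y]\not\subset K$. The part $O$ of the triangle $pxy$ outside $K$ equals the part of the triangle $qxy$ outside $K$; the gray region lies in $K$. The thick arc $\Gamma$ on the boundary of the convex hull of $O$, $x$, $y$ is seen from both $p$ and $q$.}
\label{fig:arc}
\end{figure}

\begin{lemma}\label{lem:conn}
If $F\subset K$ is non-empty and $x\neq y$ are points of $V(F)$, then $V(F)$ contains a path from $x$ to $y$.
\end{lemma}

\begin{proof}
For $p\in F$ let $\Delta_p=\operatorname{conv}\{p,x,y\}$; its sides $[p,x]$ and $[p,y]$ lie in $K$. Write $(x,y)$ for the open segment.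

Suppose first that $[x,y]\subset K$. Then all three sides of $\Delta_p$ lie in $K$. A degenerate triangle is the union of its sides, and the interior of a non-degenerate one lies in $K$ by (W). So $\Delta_p\subset K$, and $[x,y]\subset V(p)$ by convexity. This holds for all $p\in F$, so $[x,y]\subset V(F)$.

Suppose now that $[x,y]\not\subset K$. No $p\in F$ lies on the line $xy$, since for collinear points $[x,y]\subset[p,x]\cup[p,y]$. So each $\Delta_p$ is non-degenerate. Put $O_p=\Delta_p\setminus K$.

\emph{The set $O_p$ does not depend on $p$.} Let $p,q\in F$ and $z\in O_p$; by symmetry it suffices to show that $z\in\Delta_q$. Since $z\notin[p,x]\cup[p,y]$, either $z\in(x,y)\subset\Delta_q$ or $z\in\operatorname{int}\Delta_p$. In the second case suppose that $z\notin\Delta_q$. Then $z$ lies on no side of $\Delta_p$ or $\Delta_q$. The winding number about $z$ of the curve $x\to p\to y\to q\to x$, which lies in $K$, is the sum of those of $x\to p\to y\to x$ and $x\to y\to q\to x$, because the two passages through $[x,y]$ cancel. This sum is $\pm1+0$, so $z\in K$ by (W), a contradiction.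

\emph{The arc.} Call the common set $O$, and let $C=\operatorname{conv}(\overline O\cup\{x,y\})$. This is a compact convex set contained in $\Delta_p$ for every $p\in F$. As $K$ is closed and $[x,y]\not\subset K$, the set $O$ is non-empty and relatively open in $\Delta_p$, so $C$ has interior points. Since $[x,y]\subset C\subset\Delta_p$, we have $[x,y]\subset\partial C$. Radial projection from an interior point maps $\partial C$ homeomorphically onto a circle and $(x,y)$ onto an open arc, so $\Gamma=\partial C\setminus(x,y)$ is an arc from $x$ to $y$.

\emph{Every $p\in F$ sees $\Gamma$.} Let $z\in\Gamma$ and suppose that $o\in[p,z]\setminus K$. As $z\in\Delta_p$, we have $o\in O$, and $o\notin[p,x]\cup[p,y]$. The only point of $[p,z]$ that can lie on the line $xy$ is $z$, and $z\notin(x,y)$, so $o\notin(x,y)$. Hence $o\in\operatorname{int}\Delta_p$, a disc about $o$ lies in $\Delta_p\setminus K=O\subset C$, and $o\in\operatorname{int}C$. In particular $o\ne z$. The ray from $p$ through $o$ leaves $\Delta_p$ at a point $b\in(x,y)$, and $z$ lies on this ray beyond $o$, in $\Delta_p$, with $z\ne b$. So $z$ lies strictly between $o\in\operatorname{int}C$ and $b\in C$, and convexity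 gives $z\in\operatorname{int}C$. This contradicts $z\in\partial C$. Therefore $[p,z]\subset K$, and $\Gamma\subset V(F)$.
\end{proof}

\subsection{The nerve and the colorful theorem}

All coefficients are in $\mathbb{Q}$. The sets $V(p)$ are compact by Lemma~\ref{lem:limit} but need not be polyhedra, so we use \v{C}ech cohomology $\check H^*$. Call a non-empty compact set $Y$ \emph{acyclic} if it is connected and $\check H^k(Y)=0$ for all $k\ge1$. The \emph{nerve} of a finite indexed family $(Y_v)_{v\in U}$ of non-empty sets is the abstract simplicial complex on $U$ whose simplices are the sets $\sigma\subset U$ with $\bigcap_{v\in\sigma}Y_v\ne\emptyset$. For a complex $X$ on $U$ and $W\subset U$, the induced subcomplex $X[W]$ consists of the simplices contained in $W$, and $X$ is \emph{$n$-Leray} if $\tilde H_k(X[W])=0$ for all $W\subset U$ and all $k\ge n$. We use three facts.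

\emph{Alexander duality.} For a non-empty compact $Y\subset\mathbb{R}^2\subset S^2$ and $k\ge1$ we have $\check H^k(Y)\cong\tilde H_{1-k}(S^2\setminus Y)$. As $S^2\setminus Y\ne\emptyset$, this gives $\check H^k(Y)=0$ for $k\ge2$, and $\check H^1(Y)=0$ if $S^2\setminus Y$ is path connected.

\emph{Leray's theorem for closed covers} \cite[II.5.2]{God}. Let $(Y_v)_{v\in W}$ be a finite family of non-empty compact subsets of the plane such that every non-empty intersection of its members is acyclic. Then the simplicial cohomology of the nerve is isomorphic to $\check H^*(\bigcup_vY_v)$. (The theorem computes the cohomology of the union from the \v{C}ech complex of the cover with coefficients in the constant sheaf, and since the intersections are connected this is the simplicial cochain complex of the nerve.)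

\emph{The Kalai--Meshulam theorem} \cite{KM}. Let $X$ be an $n$-Leray complex on $U$, and let $\mathcal M\subset X$ be a matroid complex on $U$, that is, the complex of independent sets of a matroid, with rank function $\operatorname{rk}$. Then there is a simplex $\tau\in X$ with $\operatorname{rk}(U\setminus\tau)\le n$. We need only the partition matroid of a partition $U=U_1\sqcup\dots\sqcup U_{n+1}$: a set is independent if it has at most one element in each $U_i$, and $\operatorname{rk}(A)$ is the number of parts $U_i$ that $A$ meets.

\begin{lemma}\label{lem:leray}
Let $(p_v)_{v\in U}$ be a finite indexed family of points of $K$. The nerve $X$ of the family $(V(p_v))_{v\in U}$ is $2$-Leray.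
\end{lemma}

\begin{proof}
A non-empty intersection of members of the family is a compact set $V(F)\neq\emptyset$. It is connected by Lemma~\ref{lem:conn}. By Lemma~\ref{lem:compl} its complement in $\mathbb{R}^2$ is path connected, and so is its complement in $S^2$, since a ray outside a large disc reaches the point at infinity. By Alexander duality $V(F)$ is acyclic. For non-empty $W\subset U$ the complex $X[W]$ is the nerve of the subfamily indexed by $W$, so for $k\ge2$
\[
H^k(X[W])\cong\check H^k\Big(\bigcup_{v\in W}V(p_v)\Big)=0
\]
by Leray's theorem and Alexander duality. Over a field, $H^k$ is the dual space of $H_k$, so $H_k(X[W])=0$ for $k\ge2$.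
\end{proof}

The lemma already shows why the device of Lemma~\ref{lem:omit} cannot produce an empty set $V(P)$ in the plane when $N\ge4$. If every $N-1$ of the points had a common point of view but all $N$ had none, the nerve would be the boundary of an $(N-1)$-simplex, a sphere with non-zero homology in degree $N-2\ge2$. For $N=3$ the nerve is a circle, which is allowed, and Proposition~\ref{prop:spikes} realizes it. The Kalai--Meshulam theorem deals with arbitrary classes.

\begin{proof}[Proof of Theorem~\ref{thm:plane}]
A choice from $P_1,P_2,P_3$ extends to a choice from all classes, so the hypothesis holds for the first three classes, and we may assume $m=3$. A point may belong to several classes, so we index by pairs: let $U_i=P_i\times\{i\}$, $U=U_1\sqcup U_2\sqcup U_3$, and let $X$ be the nerve of the family that assigns $V(p)$ to $(p,i)$. It is $2$-Leray by Lemma~\ref{lem:leray}. As the classes are non-empty, every independent set of the partition matroid is contained in a set with exactly one element in each $U_i$, and such a set is a simplex of $X$ by hypothesis. So $\mathcal M\subset X$, and there is $\tau\in X$ such that $U\setminus\tau$ meets at most two of the three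 parts. Thus $U_i\subset\tau$ for some $i$, hence $U_i\in X$, which means that $V(P_i)\ne\emptyset$. The statement for $m=2$ is Proposition~\ref{prop:spikes}.
\end{proof}

\begin{remark}\label{rem:sc}
Without simple connectivity no number of classes suffices. Let $m\ge2$, $N=m+1$, and form $A_i$, $G$, $P$ as in Section~\ref{sec:empty} from points in the \emph{plane} such that no three are collinear and no three lines through disjoint pairs of the points are concurrent; placing the points one after another, each has to avoid finitely many lines. Then $G$ is path connected, and $V_G(p_i)=A_i$ as before. Since no three points are collinear, $x_j\notin A_j$ and $p_i\notin A_k$ for $k\ne i$. Any other point of $\bigcap_iA_i$ would lie on segments $[p_1,x_a]$, $[p_2,x_b]$, $[p_3,x_c]$ with $a,b,c$ distinct, because segments with a common endpoint meet only there; this is excluded. So $V_G(P)=\emptyset$. By Lemmas~\ref{lem:limit} and~\ref{lem:omit}, a thin neighborhood $K$ of $G$, suitably scaled, satisfies \eqref{eq:H} with $P_1=\dots=P_m=P$ and has $V_K(P)=\emptyset$.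
\end{remark}

\begin{thebibliography}{9}

\bibitem{DPS}
Connor Donovan, Danielle Paulson, Pablo Sober\'on,
\emph{Colorful and Quantitative Variations of Krasnosselsky's Theorem},
arXiv:2304.04828 (2023).

\bibitem{God}
Godement,
\emph{Topologie alg\'ebrique et th\'eorie des faisceaux}.

\bibitem{KM}
Kalai and Meshulam,
\emph{A topological colorful Helly theorem},
Adv. Math. 191 (2005) 305--311.

\bibitem{RS}
Rourke and Sanderson,
\emph{Introduction to Piecewise-Linear Topology}.

\end{thebibliography}
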